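# A planar graph without fortresses that 2-neighbour percolation fails to invade

## The theorem, and what its words mean

Throughout, graphs are simple and locally finite, and $\mu_p$ is the product measure on $\{0,1\}^V$ under which each vertex is in state $1$ with probability $p$.

**Theorem 1.** There is a planar graph $G$ such that every vertex has degree $3$ or $4$, both degrees occur, degree-$3$ vertices are adjacent only to degree-$4$ vertices, $G$ is quasi-isometric to $\mathbb{Z}^2$, $G$ has no fortress, and $\mu_p(I)=0$ for every $0<p\le 1/5184$. One can take $G$ with exactly two degree-$3$ vertices, or with infinitely many.

Here is what the statement says.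

**The dynamics.** A configuration $c\in\{0,1\}^V$ declares each vertex of $G=(V,E)$ infected (state $1$) or healthy (state $0$). The map $F$ of *2-neighbour percolation* sets $F(c)(v)=1$ if $c(v)=1$ or if at least two neighbours of $v$ are in state $1$, and $F(c)(v)=0$ otherwise. Infected vertices stay infected forever. A configuration is *invading* if $F^n(c)\to 1^V$, that is, if every vertex is eventually infected, and $I$ is the set of invading configurations. A *non-trivial Bernoulli measure* is one of the $\mu_p$ with $0<p<1$.

**Fortresses.** A *fortress* is a nonempty finite set $S\subset V$ such that, whenever all of $S$ is healthy, it stays healthy forever, whatever the states outside. Equivalently, *every vertex of $S$ has at most one neighbour outside $S$*. Indeed, if some $v\in S$ has two neighbours outside $S$, infect those two and $v$ falls at time $1$. Conversely, suppose every vertex of $S$ has at most one neighbour outside, and $S$ starts healthy. Look at the first time at which some vertex of $S$ becomes infected: just before it, all of $S$ was healthy, so that vertex had two infected neighbours outside $S$, which is impossible. This last argument did not use that $S$ is finite, a point that matters below.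

**Quasi-isometry.** A map $f:V\to\mathbb{Z}^2$ is a quasi-isometry if there are constants $\alpha\ge1$, $\beta\ge0$ with $\alpha^{-1}d(u,v)-\beta\le\|f(u)-f(v)\|_1\le\alpha\, d(u,v)+\beta$ for all $u,v$, and every point of $\mathbb{Z}^2$ is within $\beta$ of the image. So $G$ looks like the plane from far away. For instance, collapsing each rung of the infinite ladder to a point is a quasi-isometry from the ladder to $\mathbb{Z}$.

**Which question this answers.** S. Esnay, V. Lutfalla and G. Theyssier, in "Bootstrap percolation on rhombus tilings" (arXiv:2409.02520, 2024), consider graphs with all degrees $3$ or $4$, both occurring, quasi-isometric to $\mathbb{Z}^2$, in which degree-$3$ vertices are adjacent only to degree-$4$ vertices. If such a graph has no fortress, is $\mu(I)=1$ for a non-trivial Bernoulli measure $\mu$? The known result to compare with is this: on the adjacency graph of any rhombus tiling of the plane with finitely many edge directions, $\mu(I)=1$ for every non-trivial Bernoulli measure. Theorem 1 says that the answer to the question is no, even for planar graphs, and that $\mu_p(I)$ can be $0$. We shall also see, in Theorem 2, that for $p\ge 1/2$ the answer is yes.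

## Fortresses and obstacles in small examples

A vertex of degree $d$ in a fortress has at least $d-1$ neighbours in the fortress: at least $2$ for degree $3$, at least $3$ for degree $4$.

In the hexagonal lattice every vertex has degree $3$, and the six vertices of a hexagon each have two neighbours on the hexagon and one outside. So each hexagon is a fortress. Almost surely some hexagon is initially healthy (disjoint hexagons are independent trials), and $\mu_p(I)=0$ for all $p\in(0,1)$. The same happens on any graph that contains infinitely many disjoint fortresses of bounded size. This is why the question assumes that there are none.

In the square lattice $\mathbb{Z}^2$ there is no fortress: if $S$ is finite and nonempty, a vertex of $S$ maximizing $x+y$ has its north and east neighbours outside $S$. This graph is the adjacency graph of the square tiling, so the known result gives $\mu_p(I)=1$ for all $p\in(0,1)$.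

Yet $\mathbb{Z}^2$ does have *infinite* obstacles. In the strip $\{y\in\{0,1\}\}$ each vertex has exactly one neighbour outside, so a healthy strip stays healthy forever. This does no harm: a given strip is entirely healthy with probability $0$, and there are only countably many horizontal or vertical strips of width two. Moreover, such a strip cannot turn. In the bent strip
$$\{(x,y):x\le1,\ 0\le y\le1\}\cup\{(x,y):0\le x\le1,\ y\ge0\}$$
the outer corner $(1,0)$ has two neighbours outside, namely $(2,0)$ and $(1,-1)$, and so it can be infected. Keep this corner in mind.

## How far the absence of fortresses goes directly

A sensible first attempt is to prove that the answer is yes. Fix a configuration and let $H$ be the set of vertices that are never infected. Each $w\in H$ has at most one neighbour outside $H$: two such neighbours would both be infected at some finite time, and $w$ would be infected at the next one.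

**Lemma 3.** If $G$ has no fortress, every connected component of the subgraph induced on $H$ is infinite.

*Proof.* Let $T$ be such a component. A vertex of $T$ has no neighbour in $H\setminus T$, so its neighbours outside $T$ are exactly its neighbours outside $H$, and there is at most one of them. If $T$ were finite, it would be a fortress. $\square$

This already settles large $p$ when all degrees are at most $4$. If $v\in H$, its component in $H$ is infinite, connected and locally finite, so it contains vertices at every distance from $v$, hence self-avoiding paths from $v$ with $n$ edges for every $n$. All vertices of these paths are initially healthy. There are at most $4\cdot3^{n-1}$ self-avoiding paths with $n$ edges from $v$, so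
$$\mu_p(v\in H)\le 4\cdot3^{n-1}(1-p)^{n+1}\quad\text{for every } n\ge1,$$
and for $p>2/3$ the right side tends to $0$. A connected graph that is locally finite is countable, so $H=\emptyset$ almost surely.

For small $p$ the bound no longer tends to $0$, and something more basic is missing as well: the hypothesis speaks of *finite* sets only and puts no condition on an infinite set $H$ beyond Lemma 3. On $\mathbb{Z}^2$ the strips are too few and too rigid to matter. So to build a counterexample we should look for a graph in which narrow infinite obstacles can turn freely. If $2^n$ chains of $n$ cells leave a given cell, and each cell is healthy with probability $(1-p)^4$, the expected number of healthy chains is $2^n(1-p)^{4n}$, which grows when $p$ is small. There is one danger. If chains can turn too freely, they may close up into a finite fortress. The remedy is to allow turns only between north and east: a chain that moves only north and east never closes up.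

## A four-vertex cell that lets a chain turn

We want a cell placed at each point of $\mathbb{Z}^2$ such that, along any north/east chain of cells, each vertex has at most one neighbour outside the chain. The corner $(1,0)$ of the bent strip shows what to avoid. A way to arrange it is to let *one* vertex, $v_1$, carry exactly one north edge and one east edge: whichever way the chain goes on, one of the two stays inside. Likewise one vertex, $v_4$, carries one south and one west edge. Two further vertices $v_2,v_3$ carry a single edge each out of the cell, which is harmless.

**Definition (the graphs $G_A$).** For each $(x,y)\in\mathbb{Z}^2$ take a *cell* $K(x,y)$ of four vertices $v_i=v_i(x,y)$, $i=1,2,3,4$, and the following edges.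

* Inside $K(x,y)$: $v_1v_2$, $v_1v_3$, $v_2v_4$, $v_3v_4$, and the *chord* $v_2v_3$.
* North: $v_1(x,y)v_3(x,y+1)$ and $v_2(x,y)v_4(x,y+1)$.
* East: $v_1(x,y)v_4(x+1,y)$.

Let $A$ be a nonempty subset of $\{(x,y):x+y=0\}$. The graph $G_A$ is obtained by deleting the chord $v_2v_3$ in the *special* cells $K(a)$, $a\in A$.

Write N, E, S, W for a neighbour in the cell at $(x,y+1)$, $(x+1,y)$, $(x,y-1)$, $(x-1,y)$ respectively. Reading the definition from each vertex, the neighbours are:

* $v_1$: $v_2$, $v_3$, one N (a $v_3$), one E (a $v_4$);
* $v_2$: $v_1$, $v_4$, $(v_3)$, one N (a $v_4$);
* $v_3$: $v_1$, $v_4$, $(v_2)$, one S (a $v_1$);
* $v_4$: $v_2$, $v_3$, one S (a $v_2$), one W (a $v_1$).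

The entries in parentheses are absent in special cells.

To get a feeling for the graph, take two healthy cells $K(0,0)$ and $K(1,0)$ and infect everything else. At time $1$ the vertices that fall are $v_4(0,0)$, whose S and W neighbours are infected, and $v_1(1,0)$, whose N and E neighbours are infected. All other vertices have only one infected neighbour; for example $v_1(0,0)$ has its N neighbour infected but its E neighbour $v_4(1,0)$ is healthy. At time $2$ the vertices $v_2,v_3$ of both cells fall: in $K(0,0)$ through $v_4$ and the N or S neighbour, in $K(1,0)$ through $v_1$ and the N or S neighbour. At time $3$ the last two vertices $v_1(0,0)$ and $v_4(1,0)$ fall. So the infection enters this chain only through its two ends. A chain infinite in both directions has no ends.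

The chord played no role here. It will matter when we check that there is no fortress, and we shall see there why it can be dropped at level $x+y=0$, where the degree-$3$ vertices sit.

## Degrees, planarity and the large-scale shape of $G_A$

**Step 1: degrees.** This step checks the local hypotheses. From the list, every vertex has degree $4$, except $v_2,v_3$ in special cells, which have degree $3$. All vertices of type $v_1$ or $v_4$ have degree $4$. In a special cell the neighbours of $v_2$ are $v_1,v_4$ and a $v_4$ of the cell to the north, and the neighbours of $v_3$ are $v_1,v_4$ and a $v_1$ of the cell to the south. All of these are of type $v_1$ or $v_4$, hence of degree $4$. If $|A|=1$ there are exactly two degree-$3$ vertices; if $A=\{x+y=0\}$ there are infinitely many.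

**Step 2: planarity.** This step gives a straight-line drawing. Put
$$v_4=(3x+1,3y+1),\quad v_3=(3x+2,3y+1),\quad v_2=(3x+1,3y+2),\quad v_1=(3x+2,3y+2).$$
On the vertical line $X=3x+1$ lie the edges $v_2v_4$, from height $3y+1$ to $3y+2$, and the North edges $v_2(x,y)v_4(x,y+1)$, from height $3y+2$ to $3y+4$; these are consecutive segments. On the line $X=3x+2$ the edges $v_1v_3$ and $v_1(x,y)v_3(x,y+1)$ are consecutive segments in the same way. Every other edge lies in a strip between two neighbouring lines. In the strip $3x+1\le X\le3x+2$ there are the horizontal segments $v_3v_4$ at height $3y+1$ and $v_1v_2$ at height $3y+2$, and, between these two heights, the diagonal $v_2v_3$ from $(3x+1,3y+2)$ to $(3x+2,3y+1)$ (absent in special cells). In the strip $3x+2\le X\le3x+4$ there are the East edges, segments from $(3x+2,3y+2)$ to $(3x+4,3y+1)$, which are vertical translates of each other and so are disjoint. No two edges cross.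

**Step 3: quasi-isometry to $\mathbb{Z}^2$.** Let $f:V\to\mathbb{Z}^2$ send each vertex of $K(x,y)$ to $(x,y)$. It is surjective. Every edge stays in a cell or joins adjacent cells, so $\|f(u)-f(v)\|_1\le d(u,v)$. Conversely, let $n=\|f(u)-f(v)\|_1$ and choose a path of $n+1$ cells from the cell of $u$ to the cell of $v$, consecutive cells being adjacent. Adjacent cells are joined by an edge, and each cell contains the $4$-cycle $v_1v_2v_4v_3$, hence is connected with diameter at most $2$ (with or without the chord). So we use at most $2$ edges in each of the $n+1$ cells and $n$ edges between cells, and
$$d(u,v)\le 2(n+1)+n=3\|f(u)-f(v)\|_1+2 .$$
Hence $f$ is a quasi-isometry, and $G_A$ is connected.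

## Eating a finite set from above or from below

**Proposition 4.** $G_A$ has no fortress.

The *level* of $K(x,y)$ is $x+y$. N and E neighbours lie one level higher than the cell, S and W neighbours one level lower, and special cells have level $0$. Before the formal proof, imagine a cell all of whose higher neighbours are infected. It falls in the order $v_1$ (through N, E), $v_2$ (through $v_1$, N), $v_3$ (through $v_1,v_2$), $v_4$ (through $v_2,v_3$). With all lower neighbours infected it falls in the reverse order: $v_4$ (S, W), $v_3$ ($v_4$, S), $v_2$ ($v_3,v_4$), $v_1$ ($v_2,v_3$). The chord is used by $v_3$ in the first order and by $v_2$ in the second. If the cell is attacked from both sides at once, $v_1,v_2$ can fall from above and $v_4,v_3$ from below, without the chord. So the chord may be omitted at one single level, provided that the levels above it are eaten from above and those below it from below.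

*Proof.* Let $S$ be finite and nonempty. We show that some vertex of $S$ has at least two neighbours outside $S$. Let $M$ and $m$ be the maximal and minimal levels of cells meeting $S$.

**Case 1: $M\ge1$.** Take a cell of level $M$ meeting $S$. It is not special, so its chord is present, and all its N and E neighbours are outside $S$. Let $v_i$ be its vertex in $S$ of smallest index. Two neighbours of $v_i$ outside $S$ are: for $v_1$, the N and E neighbours; for $v_2$, $v_1$ and the N neighbour; for $v_3$, $v_1$ and $v_2$; for $v_4$, $v_2$ and $v_3$.

**Case 2: $m\le-1$.** Take a cell of level $m$ meeting $S$. It is not special, and all its S and W neighbours are outside $S$. Let $v_i$ be its vertex in $S$ of largest index. Two neighbours of $v_i$ outside $S$ are: for $v_4$, the S and W neighbours; for $v_3$, $v_4$ and the S neighbour; for $v_2$, $v_3$ and $v_4$; for $v_1$, $v_2$ and $v_3$.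

**Case 3: neither.** Then $0\le m\le M\le0$, so $M=m=0$. Let $K$ be a cell meeting $S$. Every neighbour of $K$ in another cell has level $\pm1$, so it is outside $S$. If $v_1\in S$, its N and E neighbours are outside $S$. If $v_4\in S$, its S and W neighbours are outside $S$. Otherwise $v_1,v_4\notin S$; then if $v_2\in S$, its neighbours $v_1$ and N are outside $S$, and if $v_3\in S$, its neighbours $v_4$ and S are outside $S$. The chord was not used. $\square$

## Staircases of healthy cells last forever

Let $\pi=(\dots,z_{-1},z_0,z_1,\dots)$ be a bi-infinite sequence in $\mathbb{Z}^2$ with $z_{k+1}-z_k\in\{(1,0),(0,1)\}$ for all $k$, and let $S_\pi=\bigcup_kK(z_k)$.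

**Proposition 5.** Every vertex of $S_\pi$ has at most one neighbour outside $S_\pi$. Hence if all of $S_\pi$ is initially healthy, it stays healthy forever.

*Proof.* Consider $K(z_k)$. One of its N and E cells is $K(z_{k+1})$, and one of its S and W cells is $K(z_{k-1})$; both are in $S_\pi$. The only neighbours of $v_1$ outside its cell are one N and one E, so at most one of them is outside $S_\pi$. The only neighbours of $v_4$ outside its cell are one S and one W, so again at most one is outside $S_\pi$. Each of $v_2,v_3$ has exactly one neighbour outside its cell. This proves the first statement, in special cells as well, since a chord joins two vertices of the same cell.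

For the second, consider the first time at which some vertex of $S_\pi$ becomes infected. Just before it, all of $S_\pi$ was healthy, so the vertex had two infected neighbours outside $S_\pi$, a contradiction. $\square$

It remains to show that for small $p$ an initially healthy staircase exists almost surely.

## A Peierls bound for north/east paths

Call a site $z\in\mathbb{Z}^2$ *open* if all four vertices of $K(z)$ are initially healthy, and *closed* otherwise. The cells are disjoint, so the sites are independent, each open with probability $q=(1-p)^4$. By the union bound,
$$1-q\le4p\le\tfrac1{1296}=6^{-4}\qquad\text{when } p\le\tfrac1{5184}. \tag{1}$$

An *N/E path* is a path in $\mathbb{Z}^2$ with steps $(1,0),(0,1)$. It is open if all its sites are open, the first one included.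

**Lemma 6 (Peierls).** If $1-q\le6^{-4}$, the probability $\theta$ that there is an infinite open N/E path from $0$ is positive.

*Proof.* The plan is to surround the set reachable from $0$, if it is finite, by a circuit in the dual lattice, and to find many closed sites along the circuit.

**Step 1: the reachable set is finite.** Suppose that $0$ is open and that there is no infinite open N/E path from $0$. Let $C$ be the set of sites reachable from $0$ by open N/E paths, including $0$. The open N/E paths from $0$, ordered by extension, form a tree in which each path has at most two one-step extensions. If $C$ were infinite, there would be infinitely many such paths, and König's lemma would give an infinite one. So $C$ is finite. It is connected in $\mathbb{Z}^2$ and contained in $\{x,y\ge0\}$.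

**Step 2: a circuit around it.** Since $C$ is finite, $\mathbb{Z}^2\setminus C$ has exactly one infinite component; call it $W$, and let $Q=\mathbb{Z}^2\setminus W$. Then $Q$ consists of $C$ and the finite components of $\mathbb{Z}^2\setminus C$, all of which lie in any square box containing $C$. Each of these components is adjacent to $C$, because $\mathbb{Z}^2$ is connected. So $Q$ is finite and connected, and $W$ is connected.

We claim that the dual edges of the edges between $Q$ and $W$ form a simple circuit $\gamma$ of the dual lattice $\mathbb{Z}^2+(\frac12,\frac12)$. To reduce this to finite graphs, choose $N$ with $Q\subset[-N+2,N-2]^2$ and let $\Lambda=[-N,N]^2$. The set $W\cap\Lambda$ is connected: a path in $W$ from a site of $W\cap\Lambda$ to infinity stays in $\Lambda$ until it first meets the boundary ring of $\Lambda$, and this ring is connected and lies in $W$. So the edges between $Q$ and $W$, all of which lie in $\Lambda$, separate the finite connected plane graph $\Lambda$ into two connected parts: they form a bond (minimal cut). By planar duality (Diestel, *Graph Theory*, Prop. 4.6.1) their dual edges form a cycle in the dual of $\Lambda$. Each cut edge has an endpoint in $Q$, far from the outer face, so the two faces next to it are unit squares. Hence the cycle lies in the dual lattice. Let $L$ be its length.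

**Step 3: many closed sites along the circuit.** First, if $z\in Q$ is adjacent to $W$, then $z\in C$: otherwise $z\in\mathbb{Z}^2\setminus C$ is adjacent to the component $W$ and so belongs to it. Next, each row meets $Q$ in a finite set, which is a disjoint union of maximal runs of consecutive sites. Each run has one right end and one left end. So in each row the number of pairs $(z,z+(1,0))\in Q\times W$ equals the number of pairs $(z,z-(1,0))\in Q\times W$. The same holds in columns with $(0,1)$. Therefore $L$ is even, and exactly $L/2$ boundary edges have the form
$$(z,z+e),\qquad z\in C,\quad z+e\in W,\quad e\in\{(1,0),(0,1)\}. \tag{2}$$
Also $L\ge4$, since some row and some column meet $Q$. For each edge in (2), $z$ is reachable from $0$ and $z+e$ is not, so $z+e$ is closed. A given site occurs as $z+e$ in (2) at most twice, once for each $e$. So at least $L/4$ distinct sites are closed, and the set of these sites is determined by $\gamma$, since $Q$ is the set of sites enclosed by $\gamma$.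

**Step 4: counting circuits.** The ray $(0,-1),(0,-2),\dots$ avoids $C$, so $(0,-1)\in W$, while $0\in C\subset Q$. So $\gamma$ contains the dual edge that separates $0$ from $(0,-1)$. Follow $\gamma$ starting with this edge in a fixed direction: each of the other $L-1$ steps has at most three choices. So at most $3^{L-1}$ circuits of length $L$ are possible. For a fixed circuit, the probability that its at least $L/4$ sites are all closed is at most $(1-q)^{L/4}$. With $a=3(1-q)^{1/4}\le\frac12$ we get
$$1-\theta\le(1-q)+\sum_{L\ge4,\ L\text{ even}}3^{L-1}(1-q)^{L/4}=(1-q)+\frac13\cdot\frac{a^4}{1-a^2}\le\frac1{1296}+\frac1{36}<1 ,$$
where the last bound uses $\frac13\cdot\frac{1/16}{3/4}=\frac1{36}$. Hence $\theta>0$. $\square$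

## From one path to almost sure non-invasion

*Proof of Theorem 1.* Take $G=G_A$, with $|A|=1$ for exactly two degree-$3$ vertices, or $A=\{x+y=0\}$ for infinitely many. All properties of $G_A$ except the last are checked above. Let $0<p\le1/5184$, so that (1) and Lemma 6 apply.

**Step 1: a two-sided path has positive probability.** Given that $0$ is open, the existence of an infinite open path from $0$ with N/E steps depends only on the sites of $\{x,y\ge0\}$ other than $0$, and the existence of one with S/W steps only on the sites of $\{x,y\le0\}$ other than $0$. These sets are disjoint, so the two events are conditionally independent. Each has conditional probability $\theta/q$, the second one by the symmetry $(x,y)\mapsto(-x,-y)$. So both occur with probability $q(\theta/q)^2=\theta^2/q>0$. In that case the S/W path, read backwards, followed by the N/E path, is a bi-infinite open N/E path through $0$.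

**Step 2: such a path exists almost surely.** Let $D$ be the event that some bi-infinite open N/E path exists. It is invariant under translations of the i.i.d. field of open sites, and its probability is positive by Step 1. By ergodicity of i.i.d. fields, $\mathbb{P}(D)=1$. (Recall why: given $\varepsilon>0$, choose an event $D'$ depending on finitely many sites with $\mathbb{P}(D\triangle D')<\varepsilon$. For a translation $\tau$ far enough, $D'$ and $\tau D'$ are independent. Since $D=D\cap\tau D$, the number $\mathbb{P}(D)$ differs from $\mathbb{P}(D'\cap\tau D')=\mathbb{P}(D')^2$ by at most $2\varepsilon$, and hence from $\mathbb{P}(D)^2$ by at most $4\varepsilon$. So $\mathbb{P}(D)=\mathbb{P}(D)^2$.) Deleting chords changes the graph but not the initial states, so the special cells do not disturb the translation invariance of this field.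

**Step 3: conclusion.** On $D$, choose an open path $\pi$. All of $S_\pi$ is initially healthy, so by Proposition 5 it is healthy forever, and the configuration is not invading. Hence $\mu_p(I)=0$. $\blacksquare$

**Remark 1.** Lemma 6 was used only to get $\theta>0$. So $\mu_p(I)=0$ on $G_A$ whenever $(1-p)^4$ exceeds the critical probability of oriented site percolation on $\mathbb{Z}^2$. That critical probability is at most $3/4$ (T. Liggett, *Survival of discrete time growth models, with applications to oriented percolation*, Ann. Appl. Probab. 5 (1995)), which gives $\mu_p(I)=0$ for all $0<p<1-(3/4)^{1/4}\approx0.069$.

**Remark 2.** The same proofs apply to $A=\emptyset$, where no chord is deleted. The result is a planar, $4$-regular, $\mathbb{Z}^2$-periodic graph with no fortress that is not invaded for small $p$. So the degree-$3$ vertices are not what stops the infection; they are there to meet the hypotheses of the question.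

## Acyclic orientations, sparse degree-3 vertices, and invasion for $p\ge1/2$

The direct argument after Lemma 3 gave invasion for $p>2/3$. A structural form of the hypothesis gives more. For a finite set $S$, let $\partial S$ be its edge boundary, the set of edges with exactly one endpoint in $S$. An orientation is *acyclic* if it has no directed cycle.

**Theorem 2.** Let $G$ be a countable locally finite graph.

1. $G$ has no fortress if and only if $G$ has an acyclic orientation in which every vertex has out-degree $\ge2$.
2. If $G$ has all degrees in $\{3,4\}$ and no fortress, then every finite $S\subset V$ contains at most $|\partial S|$ vertices of degree $3$. The order of this bound is attained by an example in Theorem 1.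
3. If $G$ has no fortress, then $\mu_p(I)=1$ for every $p\in[1/2,1)$. The constant $1/2$ is optimal over all locally finite graphs. (No claim is made that it is optimal among graphs quasi-isometric to $\mathbb{Z}^2$.)

So the implication in the question holds for every such $G$ when $p\ge1/2$, and fails in general for small $p$. As an example for part 1, orient each edge of $\mathbb{Z}^2$ north or east: every out-degree is $2$, and $x+y$ increases along arcs, so there is no directed cycle.

### From erosion orders to a global orientation

*Proof of part 1.* Suppose such an orientation exists, and let $S$ be finite and nonempty. Restricted to $S$, the orientation is a finite acyclic digraph, so it has a sink $v$. All out-neighbours of $v$, at least two of them, lie outside $S$. So $S$ is not a fortress.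

Conversely, suppose that there is no fortress, and let $B_1\subset B_2\subset\cdots$ be finite sets with union $V$.

**Step 1: an orientation that is good on $B=B_n$.** Remove the vertices of $B$ one at a time. As long as the remaining set $T\subset B$ is nonempty, it is not a fortress, so it contains a vertex with at least two neighbours outside $T$; remove that one. This lists $B$ as $b_1,b_2,\dots$ so that each $b_i$ has at least two neighbours in $(V\setminus B)\cup\{b_1,\dots,b_{i-1}\}$. Now order $V$ totally: first the vertices of $V\setminus B$ according to a fixed enumeration of $V$, then $b_1,b_2,\dots$. Orient each edge from its later endpoint to its earlier one. This orientation $o_n$ is acyclic, because it comes from a total order, and every vertex of $B_n$ has out-degree $\ge2$.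

**Step 2: passing to the limit.** The set $E$ is countable, so the space of orientations, identified with $\{0,1\}^E$, is compact and metrizable, and some subsequence of $(o_n)$ converges edge by edge to an orientation $o$. A directed cycle of $o$ would involve finitely many edges, so it would be a directed cycle of $o_n$ for large $n$ in the subsequence, which is impossible. A vertex $v$ lies in $B_n$ for all large $n$, and only finitely many edges meet $v$. So for large $n$ in the subsequence $o$ agrees with $o_n$ at $v$, and $v$ has out-degree $\ge2$ in $o$. $\square$

### Counting edges inside a finite set

*Proof of part 2.* Take the orientation from part 1. The in-degree of $v$ is at most $\deg v-2$. Let the finite set $S$ contain $n_3$ vertices of degree $3$ and $n_4$ of degree $4$, and let $e(S)$ be the number of edges inside $S$. Each such edge has its head in $S$, so $e(S)\le2n_4+n_3$. Summing degrees over $S$ gives $2e(S)+|\partial S|=4n_4+3n_3$. Hence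
$$|\partial S|=4n_4+3n_3-2e(S)\ge4n_4+3n_3-4n_4-2n_3=n_3 .$$

For the order of the bound, take $G_A$ with $A=\{x+y=0\}$, and let $S$ be the union of the cells over $[-n,n]^2$. This box contains $2n+1$ special cells, with two degree-$3$ vertices each, so $n_3=2(2n+1)$. One edge leaves $S$ for each of the $2n+1$ cells on the east side, and one for each on the west side. Two edges leave for each of the $2n+1$ cells on the north side, and two for each on the south side. So $|\partial S|=6(2n+1)=3n_3$. $\square$

### A queue with at most critical offspring

*Proof of part 3.* Let $p\in[1/2,1)$ and $r=1-p\le1/2$. Take the orientation from part 1, and for each $w$ fix two distinct out-neighbours $a(w),b(w)$. As before, $H$ is the set of vertices that are never infected.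

**Step 1: a vertex of $H$ starts an infinite healthy directed path.** We improve on Lemma 3 by following only two arcs out of each vertex. Each $w\in H$ has at most one neighbour outside $H$, so $a(w)\in H$ or $b(w)\in H$. Hence if $v\in H$, there is an infinite path $v=w_0,w_1,\dots$ in $H$ with $w_{k+1}\in\{a(w_k),b(w_k)\}$. Its vertices are distinct because the orientation is acyclic, and all are initially healthy. For an initially healthy $v$, let $R$ be the set of vertices reachable from $v$ through the arcs $w\to a(w)$, $w\to b(w)$ along initially healthy vertices. If $v\in H$, then $R$ is infinite. So it suffices to show that, given that $v$ is healthy, $R$ is finite almost surely.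

**Step 2: comparison with a random walk.** Explore $R$ by a queue that starts with $v$ alone, $v$ counting as examined. At each step take a vertex $w$ from the queue, examine those of $a(w),b(w)$ not examined before, and append to the queue those that are initially healthy. Given the past, the number appended is a sum of at most two fresh independent Bernoulli($r$) variables, since each vertex is examined at most once. Add extra independent Bernoulli($r$) variables to bring their number to two, and call the sum $\xi_k$ at step $k$; after the queue becomes empty, continue with independent $\mathrm{Bin}(2,r)$ variables. Given the past, $\xi_k$ always has law $\mathrm{Bin}(2,r)$, so the $\xi_k$ are i.i.d. As long as the exploration runs, the queue length after $k$ steps is at most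
$$X_k=1+\sum_{i\le k}(\xi_i-1). \tag{3}$$

**Step 3: the walk hits $0$.** The steps $\xi_i-1$ of the walk (3) are $-1,0,1$ with probabilities $p^2,2pr,r^2$. Let $h$ be the probability that the walk started at $1$ ever hits $0$. From $2$ it must pass through $1$ to reach $0$, so it reaches $0$ from $2$ with probability $h^2$. Conditioning on the first step,
$$h=p^2+2pr\,h+r^2h^2,\qquad\text{that is,}\qquad (h-1)(r^2h-p^2)=0 ,$$
where the factorization uses $p+r=1$, which gives $1-2pr=p^2+r^2$. So $h=1$ or $h=p^2/r^2\ge1$. Since $h\le1$, we get $h=1$.

**Step 4: conclusion.** If the queue never became empty, then $X_k\ge1$ for all $k$, which has probability $0$. So almost surely the exploration stops after finitely many steps, and $R$, the set of vertices taken from the queue, is finite. Thus almost surely $v\notin H$. As $V$ is countable, $H=\emptyset$ almost surely, that is, $\mu_p(I)=1$.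

**Step 5: the constant $1/2$ cannot be lowered.** Consider the $3$-regular tree. It has no fortress: for a finite nonempty $S$, the induced forest on $S$ has a vertex of degree at most $1$, and this vertex has at least two neighbours outside $S$. Now let $0<p<1/2$ and fix an edge $uu'$. On deleting it, the part containing $u$ is a binary tree rooted at $u$. Given that $u$ is healthy, the vertices reached from $u$ by healthy paths in this part form a branching process with offspring law $\mathrm{Bin}(2,1-p)$, of mean $2(1-p)>1$, which survives with positive probability; then, by König's lemma, there is an infinite healthy path from $u$ in this part. The same holds for $u'$, independently. So with positive probability there is a bi-infinite path of initially healthy vertices. Each of its vertices has only one neighbour off the path, so by the first-infection argument the path stays healthy forever. Hence $\mu_p(I)<1$ for every $0<p<1/2$. $\blacksquare$
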